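\title{Isometry groups of Urysohn spaces have no nontrivial tame actions}

\begin{abstract}
A compact dynamical system of a topological group $G$ is tame if no orbit of a continuous function contains an infinite independent sequence. The functions on $G$ that come from tame systems define the universal tame compactification $u_t:G\to G^{\operatorname{Tame}}$, and one may ask whether $u_t$ is a topological embedding for every Polish group $G$. We show that it is not. If $G$ is the isometry group of the Urysohn sphere or of the Urysohn space, then every continuous function on a compact $G$-space is either invariant or has an infinite independent sequence in its orbit, so $G^{\operatorname{Tame}}$ is a single point. As consequences, every vector of an isometric Banach representation of $G$ is fixed or has an $\ell_1$-sequence in its orbit, and $u_t$ is not injective for any universal Polish group.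
\end{abstract}

\section{Tame systems and the question}\label{sec:intro}

Let $G$ be a topological group with identity $e$. A \emph{dynamical $G$-system} is a compact Hausdorff space $X$ with a continuous action $G\times X\to X$. For a real function $f\in C(X)$ and $g\in G$ we write $f\circ g$ for the function $y\mapsto f(gy)$, and $fG=\{f\circ g:g\in G\}$ for the orbit of $f$. The function $f$ is \emph{$G$-invariant} if $fG=\{f\}$. Throughout, $\mathbb N=\{0,1,2,\dots\}$.

A sequence $(f_n)_{n\in\mathbb N}$ of real functions on a set $X$ is \emph{independent} if there are real numbers $\alpha<\beta$ such that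
\[
\bigcap_{n\in P}\{f_n<\alpha\}\ \cap\ \bigcap_{n\in Q}\{f_n>\beta\}\ \neq\ \emptyset
\qquad\text{for all finite disjoint }P,Q\subset\mathbb N .
\]
A point of this intersection is said to \emph{witness the pattern} $(P,Q)$. The system $X$ is \emph{tame} if for every $f\in C(X)$ the orbit $fG$ contains no infinite independent sequence.

Think of $f$ as a measurement with two distinguishable outcomes, ``low'' and ``high'', and of $f\circ g_n$ as the same measurement made at time $g_n$. Independence says that every finite list of outcomes at these times occurs at some point of $X$. The model is the shift action of $\mathbb Z$ on $\{0,1\}^{\mathbb Z}$ with $f(y)=y_0$: the orbit of $f$ consists of the coordinate functions, whose values can be prescribed freely. A tame system is one in which no observable behaves like this along any infinite set of times. For metrizable $X$, tameness is equivalent to the condition that every element of the Ellis enveloping semigroup $E(X)$, the pointwise closure of the image of $G$ in $X^X$, is the limit of a sequence of elements of $G$; we do not use this description.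

Independence also has a meaning in terms of norms. If $(f_n)$ is independent with constants $\alpha<\beta$, then $\|f_n-f_{n'}\|_\infty>\beta-\alpha$ for $n\ne n'$, and for all real $c_0,\dots,c_k$
\begin{equation}\label{eq:l1}
\Big\|\sum_{n\le k}c_nf_n\Big\|_\infty\ \ge\ \frac{\beta-\alpha}{2}\sum_{n\le k}|c_n| .
\end{equation}
To see \eqref{eq:l1}, put $P=\{n\le k:c_n<0\}$ and $Q=\{n\le k:c_n\ge0\}$, and let $y$ witness $(P,Q)$ and $y'$ witness $(Q,P)$. Then $c_n\big(f_n(y)-f_n(y')\big)\ge(\beta-\alpha)|c_n|$ for each $n\le k$, and the sum of the left-hand sides is at most $2\|\sum c_nf_n\|_\infty$.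

Let $\operatorname{Tame}(G)$ be the set of all functions $F:G\to\mathbb R$ of the form $F(g)=f(gx)$, where $X$ is a tame $G$-system, $x\in X$ and $f\in C(X)$. It is a uniformly closed, $G$-invariant subalgebra of the algebra of bounded right uniformly continuous functions on $G$. The \emph{universal tame (semigroup) compactification} $u_t:G\to G^{\operatorname{Tame}}$ is the canonical map of $G$ into the Gelfand (maximal ideal) space $G^{\operatorname{Tame}}$ of $\operatorname{Tame}(G)$; it sends $g$ to evaluation at $g$. Thus $u_t(g)=u_t(h)$ exactly when $F(g)=F(h)$ for all $F\in\operatorname{Tame}(G)$, and $u_t$ is a topological embedding exactly when $\operatorname{Tame}(G)$ separates points and closed subsets of $G$, that is, when for every closed $C\subset G$ and $g\notin C$ there is $F\in\operatorname{Tame}(G)$ with $F(g)\notin\overline{F(C)}$. So $u_t$ records how much of the topology of $G$ can be seen through tame actions. The following question comes from Glasner and Megrelishvili \cite{GM}.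

\begin{quote}
\emph{Is the universal tame compactification $u_t:G\to G^{\operatorname{Tame}}$ an embedding for every Polish group $G$?}
\end{quote}

Recall that a topological group is \emph{Polish} if its topology is separable and completely metrizable. The first groups that one tries suggest a positive answer.

\begin{example}[compact groups]\label{ex:compact}
Let $G$ be compact and Hausdorff, acting on $X=G$ by left translation. For $f\in C(G)$ the map $g\mapsto f\circ g$ is norm continuous, because $f$ is uniformly continuous, so $fG$ is norm compact. An independent sequence is $(\beta-\alpha)$-separated in norm and cannot lie in $fG$. Hence $X$ is tame, $\operatorname{Tame}(G)=C(G)$ (take $x=e$), and $u_t$ is an embedding.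
\end{example}

\begin{example}[permutation groups]\label{ex:perm}
Let $G$ be a group of permutations of $\mathbb N$ with the topology of pointwise convergence. This covers the group $\operatorname{Sym}(\mathbb N)$ of all permutations, and also every countably infinite discrete group, acting on itself by left translation. Let $X=\mathbb N\cup\{\infty\}$ be the one-point compactification, with $\infty$ fixed. The action is continuous: near $(g,s)$ with $s\in\mathbb N$ it is constant on $\{h:hs=gs\}\times\{s\}$, and for finite $C\subset\mathbb N$ it maps the neighborhood $\{h:h^{-1}|_C=g^{-1}|_C\}\times(X\setminus g^{-1}C)$ of $(g,\infty)$ into $X\setminus C$.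

The system is tame. Suppose that $(f\circ g_n)$ is independent with constants $\alpha<\beta$. Either $f(\infty)<\beta$ or $f(\infty)>\alpha$, and replacing $f,\alpha,\beta$ by $-f,-\beta,-\alpha$ we may assume the first. Then $K=\{f\ge\beta\}$ is finite, and $\{f\circ g_0>\beta\}\subset g_0^{-1}K$ has at most $|K|$ points. On the other hand, for each $j$ the $2^j$ patterns $(P,\{0,\dots,j\}\setminus P)$ with $P\subset\{1,\dots,j\}$ have pairwise distinct witnesses, all in $\{f\circ g_0>\beta\}$. This is impossible when $2^j>|K|$.

Taking $x=s$ and $f$ the indicator function of $\{s'\}$, we see that the indicator function of $\{g:gs=s'\}$ lies in $\operatorname{Tame}(G)$. Finite products of these are the indicator functions of the basic open sets of $G$, so $u_t$ is an embedding.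
\end{example}

Nevertheless the answer is negative, and in the strongest form. The counterexamples are isometry groups of Urysohn spaces, about which we use only the following classical facts \cite{Ur}. The \emph{Urysohn sphere} $\mathbb U_1$ is a Polish (separable, complete) metric space of diameter $1$ with two properties.
\begin{itemize}
\item \emph{Universality}: $\mathbb U_1$ contains an isometric copy of every separable metric space of diameter at most $1$.
\item \emph{Homogeneity}: every isometry between finite subsets of $\mathbb U_1$ extends to an isometry of $\mathbb U_1$ onto itself.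
\end{itemize}
The \emph{Urysohn space} $\mathbb U$ has the same properties without the restrictions on diameters. For a Polish metric space $M$, the group $\operatorname{Iso}(M)$ of isometries of $M$ onto itself, with the topology of pointwise convergence, is a Polish group \cite[9.B]{Ke}.

\begin{theorem}\label{thm:main}
Let $G=\operatorname{Iso}(\mathbb U_1)$ or $G=\operatorname{Iso}(\mathbb U)$, let $X$ be a compact Hausdorff space with a continuous $G$-action, and let $f\in C(X)$. Then either $f$ is $G$-invariant, or $fG$ contains an infinite independent sequence.
\end{theorem}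

\begin{corollary}\label{cor:main}
Let $G=\operatorname{Iso}(\mathbb U_1)$ or $G=\operatorname{Iso}(\mathbb U)$. Every tame $G$-system is a trivial action, $\operatorname{Tame}(G)$ consists of the constants, and $G^{\operatorname{Tame}}$ is a single point. In particular $u_t$ is constant, so it is not injective and not an embedding.
\end{corollary}

\begin{proof}
If $X$ is tame, every $f\in C(X)$ is invariant by Theorem~\ref{thm:main}. Since $C(X)$ separates the points of $X$, we get $gx=x$ for all $g\in G$ and $x\in X$, and every function $F(g)=f(gx)=f(x)$ is constant. The Gelfand space of the algebra of constants is a point. The group $G$ is nontrivial, because by homogeneity it acts transitively on a space with more than one point.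
\end{proof}

Theorem~\ref{thm:main} is proved in Sections~\ref{sec:copies}--\ref{sec:proof}; Section~\ref{sec:onepoint} carries out the whole argument in the simplest case. Section~\ref{sec:conseq} derives an $\ell_1$-dichotomy for Banach representations and shows that the failure passes to every group that contains $\operatorname{Iso}(\mathbb U_1)$ or $\operatorname{Iso}(\mathbb U)$.

\section{Functions on the group as functions of finite configurations}\label{sec:copies}

From now on $M$ is $\mathbb U_1$ or $\mathbb U$, with metric $d$, and $G=\operatorname{Iso}(M)$. A metric space is called \emph{admissible} if $M=\mathbb U$, or if $M=\mathbb U_1$ and its diameter is at most $1$. Universality and homogeneity combine into the tool that builds all configurations below.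

\begin{lemma}[extension property]\label{lem:ext}
Let $B$ be a countable admissible metric space and $A\subset B$ a finite subset. Every isometric embedding $i:A\to M$ extends to an isometric embedding $B\to M$.
\end{lemma}

\begin{proof}
By universality there is an isometric embedding $j:B\to M$. The map $j(y)\mapsto i(y)$, $y\in A$, is an isometry between finite subsets of $M$, so it extends to some $g\in G$, and $g\circ j$ extends $i$.
\end{proof}

For a tuple $a=(a_1,\dots,a_q)$ in $M$ and $g\in G$ put $g^{-1}a=(g^{-1}a_1,\dots,g^{-1}a_q)$. A \emph{copy} of $a$ is a tuple $b=(b_1,\dots,b_q)$ in $M$ with $d(b_k,b_l)=d(a_k,a_l)$ for all $k,l$. By homogeneity the copies of $a$ are exactly the tuples $g^{-1}a$, $g\in G$.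

We know nothing about the space $X$ in Theorem~\ref{thm:main} except that it is compact. The next lemma converts this into geometry in $M$: up to a prescribed error, the value $f(gx)$ is determined by the approximate position of the copy $g^{-1}a$ of one finite tuple $a$.

\begin{lemma}\label{lem:ruc}
Let $X$ be a dynamical $G$-system, $f\in C(X)$, $x\in X$ and $F(g)=f(gx)$. For every $\varepsilon>0$ there are distinct points $a_1,\dots,a_p\in M$ and $\delta_0>0$ such that
\[
|F(g)-F(h)|<\varepsilon\quad\text{whenever } d(g^{-1}a_k,h^{-1}a_k)<\delta_0\text{ for all }k\le p .
\]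
The conclusion persists if further points are added to the list.
\end{lemma}

\begin{proof}
The function $(v,y)\mapsto f(vy)-f(y)$ is continuous on $G\times X$ and vanishes on $\{e\}\times X$. So each $y\in X$ has an open neighborhood $W_y$, and $e$ has a neighborhood $V_y$, such that $|f(vy')-f(y')|<\varepsilon$ for $v\in V_y$ and $y'\in W_y$. Finitely many $W_y$ cover $X$; intersecting the corresponding $V_y$ gives a neighborhood $V$ of $e$ with $|f(vy)-f(y)|<\varepsilon$ for all $v\in V$ and $y\in X$. In the topology of pointwise convergence we may shrink $V$ to the form $\{v:d(va_k,a_k)<\delta_0,\ k\le p\}$. If $d(g^{-1}a_k,h^{-1}a_k)<\delta_0$ for $k\le p$, then $v=hg^{-1}$ satisfies $d(va_k,a_k)=d(g^{-1}a_k,h^{-1}a_k)<\delta_0$, because $h$ is an isometry. Hence $v\in V$ and $|F(h)-F(g)|=|f(v\,gx)-f(gx)|<\varepsilon$. Adding points only strengthens the hypothesis on $g$ and $h$.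
\end{proof}

\section{The case of one point}\label{sec:onepoint}

The simplest situation allowed by Lemma~\ref{lem:ruc} is that $F(g)$ depends on a single point $g^{-1}a$, with no error. It occurs as follows. Let $\Lambda$ be the set of $1$-Lipschitz functions $\varphi:M\to[0,1]$, a closed subset of the compact space $[0,1]^M$, with the action $(g\varphi)(y)=\varphi(g^{-1}y)$. The action is continuous, since
\[
|(g\varphi)(y)-(g_0\varphi_0)(y)|\le d(g^{-1}y,g_0^{-1}y)+|\varphi(g_0^{-1}y)-\varphi_0(g_0^{-1}y)| .
\]
Fix $a\in M$ and $\psi\in\Lambda$, let $X$ be the closure of the orbit $G\psi$, and let $f(\varphi)=\varphi(a)$. Then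
\[
F(g)=f(g\psi)=\psi(g^{-1}a),\qquad (f\circ h)(g\psi)=\psi(g^{-1}h^{-1}a).
\]
For $\psi=\min(1,d(\cdot,b))$ we get $F(g)=\min(1,d(a,gb))$, and these functions define the topology of $G$. So compact systems do see the topology of $G$, and the collapse in Corollary~\ref{cor:main} is caused by tameness alone.

If $\psi$ is not constant, then $F$ is not constant and $f$ is not invariant. We now find an independent sequence in $fG$ whose witnesses lie in the orbit $G\psi$.

\medskip\noindent\emph{Two rows suffice.} Suppose that there are $\delta>0$, $\alpha<\beta$ and points $u^n,w^n\in M$ ($n\in\mathbb N$), any two of them at distance $\delta$, with $\psi(u^n)<\alpha$ and $\psi(w^n)>\beta$. Choose $h_n\in G$ with $h_n^{-1}a=u^n$. Given a pattern $(P,Q)$, the map $u^n\mapsto u^n$ ($n\in P$), $u^n\mapsto w^n$ ($n\in Q$) preserves distances, as they all equal $\delta$. Extend it to an isometry $g^{-1}$ of $M$. Then $(f\circ h_n)(g\psi)=\psi(g^{-1}u^n)$ is less than $\alpha$ for $n\in P$ and greater than $\beta$ for $n\in Q$. The point is that an equilateral set has only one shape, so homogeneity can move any part of the low row into the high row while keeping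 any other part in place.

\medskip\noindent\emph{Two examples in $\mathbb U_1$.} Let $\psi=d(\cdot,b)$. Take $\delta=1$, $d(u^n,b)=\frac12$ and $d(w^n,b)=1$. All nonzero distances lie in $\{\frac12,1\}$, so the triangle inequality holds, and Lemma~\ref{lem:ext} with $A=\{b\}$ realizes the configuration in $\mathbb U_1$; we may take $\alpha=\frac23$, $\beta=\frac56$. Now let $\psi=\max(0,\frac14-d(\cdot,b))$. The value $\delta=1$ no longer works, since $\psi$ vanishes outside a ball of radius $\frac14$, and this ball contains at most one point of the high row. But $\delta=\frac18$, $d(u^n,b)=\frac14$, $d(w^n,b)=\frac18$ works: the nonzero distances lie in $\{\frac18,\frac14\}$, and $\psi(u^n)=0$, $\psi(w^n)=\frac18$.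

\medskip\noindent\emph{The difficulty.} For a general $\psi$ we know only two points $b,c$ with $\gamma=\psi(c)-\psi(b)>0$. Continuity controls $\psi$ on an infinite equilateral set of small side $\delta$ clustered around $b$, and on another one clustered around $c$. But these two sets are about $d(b,c)$ apart, while the two rows have to be at distance $\delta$ from each other. We bridge the gap by a chain of rows in which consecutive rows are at distance $\delta$.

\medskip\noindent\emph{The ladder.} For an integer $m\ge1$ and $\delta>0$, the \emph{ladder} $I(m,\delta)$ is the set $\{0,\dots,m\}\times\mathbb N$ with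
\[
\rho\big((i,r),(j,s)\big)=
\begin{cases}
0&\text{if }(i,r)=(j,s),\\
\delta\max(1,|i-j|)&\text{otherwise;}
\end{cases}
\]
see Figure~\ref{fig:ladder}. The set $\{i\}\times\mathbb N$ is \emph{row} $i$. The function $\rho$ is the maximum of the pseudometric $\delta|i-j|$ and of $\delta$ times the discrete metric, so it is a metric. Two properties are read off from the formula:
\begin{itemize}
\item[(L1)] distinct points in the same row or in consecutive rows are at distance $\delta$;
\item[(L2)] the diameter is $m\delta$, and $\rho\big((0,0),(m,0)\big)=m\delta$.
\end{itemize}

\begin{figure}[ht]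
\centering
\begin{tikzpicture}[x=1.3cm,y=1.05cm]
\foreach \y in {0,1,2} {\foreach \x in {0,...,3} {\foreach \z in {0,...,3} {\draw[gray!50] (\x,\y) -- (\z,\y+1);}}}
\foreach \y in {0,...,3} {
  \draw[rounded corners] (-0.3,\y-0.2) rectangle (4.1,\y+0.2);
  \foreach \x in {0,...,3} {\fill (\x,\y) circle (2pt);}
  \node at (3.7,\y) {$\cdots$};
  \node[right] at (4.2,\y) {row $\y$};}
\draw (0,0) circle (4pt);
\draw (0,3) circle (4pt);
\draw[dashed] (-0.3,0) to[bend left=30] node[left] {$3\delta$} (-0.3,3);
\end{tikzpicture}
\caption{The ladder $I(3,\delta)$. Each row is infinite. Two distinct points in one row, or in consecutive rows (gray segments), are at distance $\delta$; points in rows $i,j$ with $|i-j|\ge2$ are at distance $\delta|i-j|$. The circled points $(0,0)$ and $(3,0)$ are the ones whose images in the Urysohn space are prescribed.}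
\label{fig:ladder}
\end{figure}

Let $E=d(b,c)$ and choose $m$ with $\delta=E/m\le\gamma/4$. By (L2) the ladder $I(m,\delta)$ is admissible and $(0,0)\mapsto b$, $(m,0)\mapsto c$ is isometric, so Lemma~\ref{lem:ext} gives an isometric embedding $(i,r)\mapsto y^{i,r}$ with $y^{0,0}=b$ and $y^{m,0}=c$. Row $0$ lies within $\delta$ of $b$ and row $m$ within $\delta$ of $c$, so $\psi(y^{0,r})\le\psi(b)+\gamma/4$ and $\psi(y^{m,r})\ge\psi(c)-\gamma/4$ for all $r$. On the intermediate rows we know only that $\psi$ is bounded, and this is enough. Let $t_i$ be a cluster point of the sequence $(\psi(y^{i,r}))_{r}$. Then $t_m-t_0\ge\gamma/2>0$, so $t_i<t_{i+1}$ for some $i<m$. Choose $t_i<\alpha<\beta<t_{i+1}$. Infinitely many points of row $i$ have $\psi<\alpha$, infinitely many points of row $i+1$ have $\psi>\beta$, and by (L1) they form the two rows that we need.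

\medskip
The general case differs in three respects. First, $F(g)$ depends on a tuple $g^{-1}a$, so points become copies of $a$ and we need a substitute for ``at distance $\delta$''. Second, two points at distance $E$ can always serve as the ends of a ladder, but two copies of a tuple can be in a complicated relative position. Third, $F(g)$ is determined by $g^{-1}a$ only up to an error, and this error has to be small compared with the jump $t_{i+1}-t_i$, which may be of order $\gamma/m$ only.

\section{Two rows of parallel copies}\label{sec:rows}

Fix a dynamical $G$-system $X$, a function $f\in C(X)$, a point $x\in X$, and $F(g)=f(gx)$. Let $a=(a_1,\dots,a_q)$ be a tuple in $M$ and $\delta>0$. Two copies $b,c$ of $a$ are \emph{$\delta$-parallel} if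
\[
d(b_k,c_l)=\max\big(d(a_k,a_l),\delta\big)\qquad\text{for all }k,l\le q .
\]
The relation is symmetric, and for $q=1$ it says that $d(b_1,c_1)=\delta$. It has the two features of equilateral sets that were used in Section~\ref{sec:onepoint}: corresponding points $b_k,c_k$ are at distance $\delta$, and in a family of pairwise $\delta$-parallel copies all distances are determined by $a$ and $\delta$.

\begin{lemma}\label{lem:rows}
Let $\eta>0$ satisfy $|F(g)-F(h)|<\eta$ whenever $g^{-1}a=h^{-1}a$. Let $\alpha<\beta$ and $u_n,w_n\in G$ $(n\in\mathbb N)$ be such that any two terms of the list $u_0^{-1}a,\,w_0^{-1}a,\,u_1^{-1}a,\,w_1^{-1}a,\dots$ are $\delta$-parallel, and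
\[
F(u_n)\le\alpha-\eta,\qquad F(w_n)\ge\beta+\eta\qquad(n\in\mathbb N).
\]
Then $(f\circ u_n)_{n\in\mathbb N}$ is independent with constants $\alpha<\beta$.
\end{lemma}

\begin{proof}
Let $P,Q\subset\mathbb N$ be finite and disjoint. For $n\in P\cup Q$ put $v_n=u_n$ if $n\in P$ and $v_n=w_n$ if $n\in Q$. For $n,n'\in P\cup Q$ and $k,l\le q$, both $d(u_n^{-1}a_k,u_{n'}^{-1}a_l)$ and $d(v_n^{-1}a_k,v_{n'}^{-1}a_l)$ equal $d(a_k,a_l)$ if $n=n'$ and $\max(d(a_k,a_l),\delta)$ if $n\ne n'$. Hence $u_n^{-1}a_k\mapsto v_n^{-1}a_k$ is a well-defined isometry between finite subsets of $M$. By homogeneity it extends to an element of $G$, which we call $g^{-1}$. Then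
\[
(u_ng)^{-1}a=g^{-1}u_n^{-1}a=v_n^{-1}a\qquad(n\in P\cup Q),
\]
so $|F(u_ng)-F(v_n)|<\eta$. Since $(f\circ u_n)(gx)=F(u_ng)$, we obtain $(f\circ u_n)(gx)<F(u_n)+\eta\le\alpha$ for $n\in P$ and $(f\circ u_n)(gx)>F(w_n)-\eta\ge\beta$ for $n\in Q$. Thus $gx$ witnesses $(P,Q)$.
\end{proof}

The hypothesis on $\eta$ concerns only pairs with $g^{-1}a=h^{-1}a$ \emph{exactly}. This is what resolves the third difficulty. Lemma~\ref{lem:ruc} applied with a very small $\varepsilon=\eta$ produces a longer tuple and a new tolerance that may be far smaller than the step $\delta$ of the ladder. If the step had to be below the new tolerance, we would need more rows, hence a smaller $\eta$, and the choices would be circular. Since homogeneity matches finite configurations exactly, the new tolerance is never used.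

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

Suppose that $f$ is not $G$-invariant. Then there are $x\in X$ and $g_0,g_1\in G$ such that $F(g)=f(gx)$ satisfies $\gamma:=|F(g_0)-F(g_1)|>0$. We use Lemma~\ref{lem:ruc} twice: at a coarse scale to control the two end rows of the ladder, and at a fine scale to apply Lemma~\ref{lem:rows}. The objects are chosen in the order $\bar a,\delta_0$; $E$; $m,\delta$; $\eta$; $a$.

\medskip\noindent\emph{Step 1: the coarse scale.} By Lemma~\ref{lem:ruc} there are distinct points $\bar a=(a_1,\dots,a_p)$ and $\delta_0>0$ with
\begin{equation}\label{eq:coarse}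
|F(g)-F(h)|<\gamma/8\quad\text{whenever } d(g^{-1}a_k,h^{-1}a_k)<\delta_0\text{ for all }k\le p .
\end{equation}

\medskip\noindent\emph{Step 2: a far copy.} In a ladder of parallel copies the two ends are themselves parallel, and there is no reason why $g_0^{-1}\bar a$ and $g_1^{-1}\bar a$ should be. We therefore compare both with a third copy in the simplest possible position. Let $B$ be the finite set of all entries of $g_0^{-1}\bar a$ and $g_1^{-1}\bar a$, and let $E=\max(1,\operatorname{diam}B)$; if $M=\mathbb U_1$, then $E=1$. Adjoin to $B$ new points $c_1,\dots,c_p$ with $d(c_k,c_l)=d(a_k,a_l)$ and $d(c_k,y)=E$ for $y\in B$. All distances are at most $E$, and a triangle that meets both $B$ and $\{c_1,\dots,c_p\}$ has two sides equal to $E$, so this is an admissible metric space. By Lemma~\ref{lem:ext} we may take $c_1,\dots,c_p$ in $M$, and $(c_1,\dots,c_p)=g_2^{-1}\bar a$ for some $g_2\in G$. Since $\gamma\le|F(g_0)-F(g_2)|+|F(g_2)-F(g_1)|$, there is $g_*\in\{g_0,g_1\}$ with $|F(g_2)-F(g_*)|\ge\gamma/2$. Let $g_-,g_+$ be the elements $g_*,g_2$, named so that $F(g_-)<F(g_+)$. Then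
\begin{equation}\label{eq:far}
F(g_+)-F(g_-)\ge\gamma/2,\qquad d(g_-^{-1}a_k,g_+^{-1}a_l)=E\ge d(a_k,a_l)\quad(k,l\le p).
\end{equation}

\medskip\noindent\emph{Step 3: the fine scale.} Choose an integer $m\ge1$ with $\delta:=E/m<\delta_0$ and put $\eta=\gamma/(20m)$. Apply Lemma~\ref{lem:ruc} with $\varepsilon=\eta$ and add the resulting points to $\bar a$. This gives a tuple of distinct points $a=(a_1,\dots,a_q)$, $q\ge p$, with
\begin{equation}\label{eq:fine}
|F(g)-F(h)|<\eta\quad\text{whenever }g^{-1}a=h^{-1}a .
\end{equation}

\medskip\noindent\emph{Step 4: the ladder of copies.} Let $I=I(m,\delta)$ and give $Y=\{1,\dots,q\}\times I$ the product metric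
\[
d\big((k,\iota),(l,\kappa)\big)=\max\big(d(a_k,a_l),\rho(\iota,\kappa)\big).
\]
It is a metric because the $a_k$ are distinct. The space $Y$ is countable, and it is admissible: for $M=\mathbb U_1$ both terms of the maximum are at most $1$, since $m\delta=E=1$. Let $A=\{1,\dots,p\}\times\{(0,0),(m,0)\}$ and map $A$ to $M$ by
\[
(k,(0,0))\mapsto g_-^{-1}a_k,\qquad (k,(m,0))\mapsto g_+^{-1}a_k\qquad(k\le p).
\]
This map is isometric. On each of the two halves of $A$ the distances are $d(a_k,a_l)$, and between the halves they are $\max(d(a_k,a_l),m\delta)=E$ by (L2) and \eqref{eq:far}. Only the first $p$ coordinates are prescribed. This is all that \eqref{eq:coarse} requires, and it matters for $M=\mathbb U$, where the points $a_{p+1},\dots,a_q$ were chosen after $E$ and the diameter of $a$ may exceed $E$.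

By Lemma~\ref{lem:ext} the map extends to an isometric embedding $(k,\iota)\mapsto y^\iota_k$ of $Y$ into $M$. Each $y^\iota=(y^\iota_1,\dots,y^\iota_q)$ is a copy of $a$; for $\iota=(i,r)$ choose $g_{i,r}\in G$ with $g_{i,r}^{-1}a=y^{\iota}$. By (L1), $y^\iota$ and $y^\kappa$ are $\delta$-parallel whenever $\iota\ne\kappa$ lie in the same row or in consecutive rows.

\medskip\noindent\emph{Step 5: finding the jump.} For $k\le p$ and $r\in\mathbb N$,
\[
d(g_{0,r}^{-1}a_k,g_-^{-1}a_k)=\rho\big((0,r),(0,0)\big)\le\delta<\delta_0,\qquad
d(g_{m,r}^{-1}a_k,g_+^{-1}a_k)=\rho\big((m,r),(m,0)\big)\le\delta<\delta_0 .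
\]
So \eqref{eq:coarse} gives $F(g_{0,r})<F(g_-)+\gamma/8$ and $F(g_{m,r})>F(g_+)-\gamma/8$. The function $F$ is bounded by $\|f\|_\infty$, so for each $i$ the sequence $(F(g_{i,r}))_r$ has a cluster point $t_i$. By \eqref{eq:far},
\[
\sum_{i=0}^{m-1}(t_{i+1}-t_i)=t_m-t_0\ \ge\ F(g_+)-F(g_-)-\frac\gamma4\ \ge\ \frac\gamma4 ,
\]
hence $t_{i+1}-t_i\ge\gamma/(4m)=5\eta$ for some $i<m$. Fix this $i$ and put $\alpha=t_i+2\eta$ and $\beta=t_{i+1}-2\eta$, so that $\beta-\alpha\ge\eta>0$. There are $r_0<r_1<\cdots$ with $F(g_{i,r_n})\le t_i+\eta=\alpha-\eta$, and $s_0<s_1<\cdots$ with $F(g_{i+1,s_n})\ge t_{i+1}-\eta=\beta+\eta$. Put $u_n=g_{i,r_n}$ and $w_n=g_{i+1,s_n}$. The indices $(i,r_n)$, $(i+1,s_n)$ are pairwise distinct and lie in two consecutive rows, so the corresponding copies are pairwise $\delta$-parallel. By \eqref{eq:fine} and Lemma~\ref{lem:rows}, the sequence $(f\circ u_n)$ in $fG$ is independent. This proves Theorem~\ref{thm:main}. \hfill$\square$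

\begin{remark}\label{rem:hyp}
Compactness of $X$ enters only through Lemma~\ref{lem:ruc} and the boundedness of $F$. Lemma~\ref{lem:ruc} holds for any metric space $M$, and Lemma~\ref{lem:rows} uses only homogeneity. Universality is used to realize the far copy and the ladder, and homogeneity alone is not enough. The set $\mathbb N$ with the discrete metric is homogeneous and contains an infinite equilateral set, yet its isometry group $\operatorname{Sym}(\mathbb N)$ has the nontrivial tame system of Example~\ref{ex:perm}. There, for $x=s\in\mathbb N$ and $f$ the indicator function of $\{s\}$, we have $F(g)=1$ exactly when $g^{-1}s=s$. Only one point of $\mathbb N$ carries the high value, so no infinite high row exists; the space has no distances $0<\delta<1$ with which to surround that point by an infinite row.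
\end{remark}

\section{Banach representations and larger groups}\label{sec:conseq}

A representation $\pi$ of $G$ by linear isometries of a Banach space $V$ is \emph{strongly continuous} if $g\mapsto\pi(g)w$ is norm continuous for each $w\in V$. A sequence $(v_n)$ in $V$ is \emph{equivalent to the unit vector basis of $\ell_1$} if there are $0<C_1\le C_2$ with $C_1\sum|c_n|\le\|\sum c_nv_n\|\le C_2\sum|c_n|$ for all finitely supported real sequences $(c_n)$; its closed linear span is then isomorphic to $\ell_1$. A \emph{Rosenthal space} is a Banach space that contains no isomorphic copy of $\ell_1$. Inequality \eqref{eq:l1} turns independent sequences into $\ell_1$-sequences once vectors are viewed as functions on a compact $G$-space, and the dual ball is such a space.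

\begin{theorem}\label{thm:l1}
Let $G=\operatorname{Iso}(\mathbb U_1)$ or $G=\operatorname{Iso}(\mathbb U)$, and let $\pi$ be a strongly continuous representation of $G$ by linear isometries of a real Banach space $V$. Then each $v\in V$ is either $G$-fixed, or its orbit $\pi(G)v$ contains a sequence equivalent to the unit vector basis of $\ell_1$. In particular, every such representation on a Rosenthal space is trivial.
\end{theorem}

\begin{proof}
Let $X$ be the closed unit ball of $V^*$ with the weak$^*$ topology, which is compact and Hausdorff by the Banach--Alaoglu theorem, and let $g\psi=\psi\circ\pi(g^{-1})$. This action is continuous, because for each $w\in V$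
\[
|(g\psi)(w)-(g_0\psi_0)(w)|\le\|\pi(g^{-1})w-\pi(g_0^{-1})w\|+|(\psi-\psi_0)(\pi(g_0^{-1})w)| ,
\]
and both terms tend to $0$ as $(g,\psi)\to(g_0,\psi_0)$. Let $f(\psi)=\psi(v)$. Then $f\in C(X)$, and $f\circ h$ is evaluation at $\pi(h^{-1})v$. If $v$ is not fixed, then $\pi(h^{-1})v\neq v$ for some $h$, and by the Hahn--Banach theorem some $\psi\in X$ separates these two vectors; so $f$ is not invariant. Theorem~\ref{thm:main} gives $h_n\in G$ such that the evaluations $f_n=f\circ h_n$ at $v_n=\pi(h_n^{-1})v$ are independent, with constants $\alpha<\beta$. Since $\|w\|=\sup_{\psi\in X}|\psi(w)|$, we have $\|\sum c_nv_n\|=\|\sum c_nf_n\|_\infty$, and \eqref{eq:l1} together with $\|v_n\|=\|v\|$ yields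
\[
\frac{\beta-\alpha}{2}\sum|c_n|\ \le\ \Big\|\sum c_nv_n\Big\|\ \le\ \|v\|\sum|c_n| .\qedhere
\]
\end{proof}

Tameness passes from a group to any group that maps into it, simply because the orbits become smaller. So Corollary~\ref{cor:main} obstructs the injectivity of $u_t$ for every larger group. A Polish group is \emph{universal} if it contains every Polish group as a topological subgroup, and a topological group is \emph{topologically simple} if it has no proper nontrivial closed normal subgroup.

\begin{theorem}\label{thm:over}
Let $H=\operatorname{Iso}(\mathbb U_1)$ or $H=\operatorname{Iso}(\mathbb U)$, let $G$ be any topological group, and let $j:H\to G$ be a continuous homomorphism. Then every $F\in\operatorname{Tame}(G)$ is constant on $j(H)$. Consequently: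
\begin{itemize}
\item[(a)] If $j$ is injective, then $u_t:G\to G^{\operatorname{Tame}}$ is not injective. This applies to every universal Polish group $G$, for example to $\operatorname{Homeo}([0,1]^{\mathbb N})$ \cite{Us86}, to $\operatorname{Iso}(\mathbb U)$ \cite{Us90}, and to the linear isometry group of the Gurarij space \cite{BY}.
\item[(b)] $N=u_t^{-1}(u_t(e))$ is a closed normal subgroup of $G$ containing $j(H)$. Hence, if $G$ is topologically simple and $j$ is nontrivial, then $\operatorname{Tame}(G)$ consists of the constants.
\item[(c)] Every Polish group is a topological subgroup of a Polish group whose algebra $\operatorname{Tame}$ consists of the constants, namely of $\operatorname{Iso}(\mathbb U)$.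
\end{itemize}
\end{theorem}

\begin{proof}
Let $F(g)=f(gx)$ with $X$ a tame $G$-system. Then $X$ is an $H$-system under $(h,y)\mapsto j(h)y$, and it is tame because the $H$-orbit $\{f'\circ j(h):h\in H\}$ of any $f'\in C(X)$ is contained in $f'G$. So $F\circ j\in\operatorname{Tame}(H)$, and $F\circ j$ is constant by Corollary~\ref{cor:main}.

(a) The map $u_t$ is constant on $j(H)$, which has more than one element if $j$ is injective. A universal Polish group contains the Polish group $H$, and we take for $j$ the inclusion.

(b) We have $N=\{g\in G:F(g)=F(e)\text{ for all }F\in\operatorname{Tame}(G)\}$. This set is closed, because each $F$ is continuous, and it contains $j(H)$ by the first part. If $F(g)=f(gx)$ and $h,k\in G$, then $F(hgk)=(f\circ h)(g\cdot kx)$, so $g\mapsto F(hgk)$ comes from the same tame system and belongs to $\operatorname{Tame}(G)$. Evaluating it at $g\in N$ and at $e$ gives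
\[
F(hgk)=F(hk)\qquad\text{for all }g\in N,\ h,k\in G,\ F\in\operatorname{Tame}(G).
\]
For $g,g'\in N$, the choice $h=e$, $k=g'$ gives $F(gg')=F(g')=F(e)$; the choice $h=e$, $k=g^{-1}$ gives $F(e)=F(g^{-1})$; and $k=h^{-1}$ gives $F(hgh^{-1})=F(e)$. So $N$ is a normal subgroup. If $G$ is topologically simple and $j$ is nontrivial, then $N\supset j(H)\ne\{e\}$ forces $N=G$, which says that every $F\in\operatorname{Tame}(G)$ is constant.

(c) Every Polish group embeds in $\operatorname{Iso}(\mathbb U)$ by Uspenskij's theorem \cite{Us90}, and $\operatorname{Tame}(\operatorname{Iso}(\mathbb U))$ consists of the constants by Corollary~\ref{cor:main}.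
\end{proof}

Part (c) may be compared with Examples~\ref{ex:compact} and~\ref{ex:perm}: the group $\operatorname{Iso}(\mathbb U)$ contains every compact metrizable group and $\operatorname{Sym}(\mathbb N)$, whose topologies are completely visible to their own tame systems, but no nonconstant tame function on such a subgroup is the restriction of a tame function on $\operatorname{Iso}(\mathbb U)$.

\begin{thebibliography}{9}

\bibitem{BY} Ben Yaacov, 2014.

\bibitem{GM} Eli Glasner and Michael Megrelishvili, \emph{More on tame dynamical systems}, arXiv:2302.09571 (2023).

\bibitem{Ke} Kechris, \emph{Classical Descriptive Set Theory}.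

\bibitem{Ur} Urysohn, 1927.

\bibitem{Us86} Uspenskij, 1986.

\bibitem{Us90} Uspenskij, 1990.

\end{thebibliography}
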